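# Forbidden differences and winners near $q=1$

## 1. A strict winner on an explicit interval

**Theorem 1.** For $S\subseteq\mathbb N=\{0,1,2,\dots\}$ write $S_q=\sum_{n\in S}q^n$, and call $S$ *$D$-avoiding* if no two elements of $S$ differ by an element of $D$. Let $D$ be a finite set of positive integers, $d=\max D$ ($d=0$ if $D=\emptyset$). Let $M\le 2^d$ be the number of $D$-avoiding subsets of $\{1,\dots,d\}$, and put $\epsilon=1/(M2^{2M+1})$. There is a $D$-avoiding set $S$ such that
$$S'_q<S_q\qquad\text{for all } q\in(1-\epsilon,1)\text{ and all } D\text{-avoiding } S'\ne S .$$
In particular $S$ is a winner for $D$. It is the only winner, and the only $\preceq$-maximal $D$-avoiding set. Its indicator sequence is eventually periodic, with preperiod plus period at most $M$.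

Let us unpack this. The series $S_q$ converges for $q\in(-1,1)$, and it is a power series with coefficients $0$ and $1$. As $q\to1^-$, its size measures how large $S$ is. For two sets $S,S'\subseteq\mathbb N$ we write $S'\preceq S$, and say that $S$ *dominates* $S'$, if there is some $\epsilon>0$ with $S'_q\le S_q$ for all $q\in(1-\epsilon,1)$. For example, the odd numbers have generating function $q/(1-q^2)$ and the even numbers have $1/(1-q^2)$, so the even numbers dominate the odd ones, although the two sets have the same density.

The relation $\preceq$ is reflexive and transitive. It is also antisymmetric: if $S'\preceq S$ and $S\preceq S'$, then the two power series agree on an interval $(1-\epsilon,1)$, hence on $(-1,1)$ by the identity theorem, so their coefficients agree and $S=S'$. Thus $\preceq$ is a partial order. A $D$-avoiding set $W$ is *$\preceq$-maximal* if no $D$-avoiding set other than $W$ dominates it. A $D$-avoiding set is a *winner for $D$* if it dominates every $D$-avoiding set. Being a winner is a much stronger demand than being maximal, since a winner must be comparable with every competitor.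

The question comes from the paper by Aaron Abrams, Henry Landau, Zeph Landau, Jamie Pommersheim, James Propp and Alexander Russell, "Germ order for one-dimensional packings", arXiv:1807.06495 (2018). There is a conjecture: *for every finite set $D$ of positive integers, there exists a winner for $D$.* Prove it or disprove it. Theorem 1 says that it is true, and adds three things. The interval $(1-\epsilon,1)$ does not depend on the competitor $S'$, although the definition of domination would allow it to. The inequality is strict. And the winner is eventually periodic, with a bound on the size of its description.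

Two further results complete the picture. Theorem 2 in Section 8 treats ultimately periodic infinite $D$, and values of $q$ away from $1$. Theorem 3 in Section 9 gives an infinite $D$ with no winner.

## 2. Small difference sets by hand

**No forbidden differences.** If $D=\emptyset$, every set is allowed and $S=\mathbb N$ wins. Here $M=1$ and $\epsilon=1/8$.

**An interval of forbidden differences.** Let $D=\{1,\dots,d\}$ with $d\ge 1$. Cut $\mathbb N$ into blocks of $d+1$ consecutive integers, starting at multiples of $d+1$. A $D$-avoiding set has at most one element in each block, and for $0<q<1$ the most valuable element of the block is the first. So the set of multiples of $d+1$ satisfies $S'_q<S_q$ for every $q\in(0,1)$ and every other $D$-avoiding $S'$: block by block, $S'$ contributes at most as much as $S$, and strictly less in any block where they differ. In particular the even numbers win for $D=\{1\}$. There $M=2$, because $\emptyset$ and $\{1\}$ are the $D$-avoiding subsets of $\{1\}$, and $\epsilon=1/64$.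

**$D=\{2\}$.** The even and odd members of $S$ do not interact. Write $S=2E\cup(2O+1)$. Then $S$ is $\{2\}$-avoiding exactly when $E$ and $O$ are both $\{1\}$-avoiding, and $S_q=E_{q^2}+q\,O_{q^2}$. Both terms are maximized by taking the even numbers for $E$ and for $O$, so the winner is $\{0,1,4,5,8,9,\dots\}$.

**$D=\{3,5\}$.** This case is different. The even numbers, with generating function $1/(1-q^2)$, are allowed. So is
$$G=\{n: n\equiv0,1,2 \bmod 8\},$$
because two elements of $G$ differ by something congruent to $0,1,2,6$ or $7$ mod $8$. Putting both over the denominator $1-q^8$ gives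
$$\frac1{1-q^2}-G_q=\frac{(1+q^2+q^4+q^6)-(1+q+q^2)}{1-q^8}=\frac{q\,(q^3+q^5-1)}{1-q^8}.$$
The function $q^3+q^5$ increases from $0$ to $2$ on $(0,1)$, so it equals $1$ at exactly one point $q_*$. Since its value is less than $1$ at $q=0.8$ and greater than $1$ at $q=0.9$, we have $0.8<q_*<0.9$. So $G$ is better than the even numbers for $0<q<q_*$, the two tie at $q_*$, and the even numbers are better for $q>q_*$. Which set is best depends on $q$.

## 3. Greedy choice, limits of optimal sets, and incomparable pairs

**Greedy choice.** In the first three cases the winner is the greedy set: run through $0,1,2,\dots$ and take each integer that does not conflict with those already taken. One might hope to prove that the greedy set always wins. For small $q$ it does. If $S'$ is another $D$-avoiding set and $n$ is the first integer where it differs from the greedy set $\Gamma$, then $n\in\Gamma$ and $n\notin S'$. (If $n\notin\Gamma$, then $n$ conflicts with an earlier element, which is common to both sets, so $n\notin S'$ too.) Hence for $0<q<1/2$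
$$\Gamma_q-S'_q\ \ge\ q^n-\sum_{k>n}q^k\ =\ q^n\,\frac{1-2q}{1-q}\ >\ 0 .$$
For $q>1/2$ the last inequality is lost, because a single early element no longer outweighs everything that follows. For $D=\{3,5\}$ this does real damage. The greedy set takes $0,1,2$; then $3,4,5,6,7$ are blocked by $0,1,2,1,2$ respectively; at $8$ none of the previous five integers is in the set, so the process starts afresh. The greedy set is therefore $G$, and by Section 2 the even numbers strictly dominate it. Taking $1$ immediately spoils the future, and near $q=1$ the future matters.

**Limits of optimal sets.** Suppose that for each $q$ we find a $D$-avoiding set $S^{(q)}$ that maximizes $S_q$. Let $q_n\to1$ and pass to a subsequence for which the indicator sequences of $S^{(q_n)}$ converge in each coordinate. This produces a $D$-avoiding limit set, but nothing shows that it is good, since coordinatewise convergence says nothing about the tails, and the tails carry most of the weight near $q=1$. For instance, the sets $\{n,n+1,n+2,\dots\}$ converge coordinatewise to $\emptyset$, while their generating functions are $q^n/(1-q)$, each of which tends to infinity as $q\to1^-$.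

**Incomparable pairs.** One might also try to compare sets two at a time. But $\preceq$ is not a total order, even among the $\{1\}$-avoiding sets. In Section 9 we build two sets $A,B$ of multiples of $7$, hence $\{1\}$-avoiding, for which $A_q/B_q$ and $B_q/A_q$ are both unbounded as $q\to1^-$; neither dominates the other. There are uncountably many competitors, and a general competitor need not have any regularity near $q=1$.

The way past this is to exchange the order of the two tasks. First *fix* $q$, and show that the best $D$-avoiding set for that $q$ belongs to a *finite* list that does not depend on $q$. The sets on the list are eventually periodic, so their generating functions are rational, and finitely many distinct rational functions can cross only finitely often. Past the last crossing, one member of the list is best for every $q$, and it beats every competitor, regular or not, because for each single $q$ the list contains the best set. This is a self-contained version of Blackwell's theorem on optimality for all discount factors near $1$ (D. Blackwell, *Discrete dynamic programming*, Ann. Math. Statist. 33 (1962)); we use no outside result.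

## 4. $D$-avoiding sets as walks on a finite graph

**The abstract setting.** Let $X$ be a finite set of *states* with $|X|\le M$. Each $x\in X$ has a nonempty set $A(x)\subseteq\{0,1\}$ of *allowed actions*, and each $a\in A(x)$ leads to a state $x\cdot a\in X$. Given $x\in X$, let $K(x)$ be the family of sets $S\subseteq\mathbb N$ whose indicator sequence $(a_n)_{n\ge0}$ satisfies the following: with $x_0=x$ and $x_{n+1}=x_n\cdot a_n$, we have $a_n\in A(x_n)$ for all $n$. So a member of $K(x)$ is the record of the actions along an infinite walk that starts at $x$.

**The encoding for finite $D$.** The purpose of this step is to realize the family of $D$-avoiding sets as one of the families $K(x)$. To decide whether $n$ may be added to a set, one needs to know only which of $n-1,\dots,n-d$ are in it. So let $X$ be the set of $D$-avoiding subsets of $\{1,\dots,d\}$; a state $x$ records the distances back to recent elements. Let $0\in A(x)$ always, and $1\in A(x)$ if and only if $x\cap D=\emptyset$. Put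
$$x\cdot 0=\{j+1:j\in x\}\cap\{1,\dots,d\},\qquad x\cdot 1=(\{1\}\cup\{j+1:j\in x\})\cap\{1,\dots,d\}.$$
These are again states. Shifting and truncating preserve $D$-avoidance, which settles $x\cdot0$. For $x\cdot 1$, allowed only when $x\cap D=\emptyset$, the new differences are $(j+1)-1=j$ with $j\in x$, and these are not in $D$.

Start at $x_0=\emptyset$. By induction the state at time $n$ is $x_n=\{j\in\{1,\dots,d\}:n-j\in S\}$. The constraint $a_n\in A(x_n)$ says that $n\in S$ only if $n-j\notin S$ for all $j\in D$. Hence $K(\emptyset)$ is exactly the family of $D$-avoiding sets, and $|X|=M$ with $M$ as in Theorem 1.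

**Examples.** For $D=\{1\}$ the states are $\emptyset$ and $\{1\}$. At $\emptyset$ both actions are allowed, with $\emptyset\cdot0=\emptyset$ and $\emptyset\cdot1=\{1\}$. At $\{1\}$ only $0$ is allowed, and it leads to $\emptyset$. For $D=\{2\}$ all four subsets of $\{1,2\}$ are states, and the winner $\{0,1,4,5,\dots\}$ is the walk
$$\emptyset\xrightarrow{1}\{1\}\xrightarrow{1}\{1,2\}\xrightarrow{0}\{2\}\xrightarrow{0}\emptyset .$$
For $D=\{3,5\}$ the states are the subsets of $\{1,\dots,5\}$ that contain neither $\{1,4\}$ nor $\{2,5\}$, so $M=3\cdot3\cdot2=18$.

## 5. Policies and their rational generating functions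

**Definition.** A *policy* is a map $f:X\to\{0,1\}$ with $f(x)\in A(x)$ for every $x$. For $x\in X$ let $T^f(x)\in K(x)$ be the set obtained by starting at $x$ and always using $a_n=f(x_n)$.

There are finitely many policies, so the sets $T^f(x)$ form the finite list announced in Section 3. For $D=\{1\}$ there are two: $f(\emptyset)=1$ gives $T^f(\emptyset)=\{0,2,4,\dots\}$ and $T^f(\{1\})=\{1,3,5,\dots\}$, while $g(\emptyset)=0$ gives $\emptyset$ from both states.

**Rationality.** We now compute the generating function of $T^f(x)$, with control on its size. The states along the walk are the iterates of the map $y\mapsto y\cdot f(y)$ of $X$ to itself. Among $x_0,\dots,x_{|X|}$ two states coincide. Take the first repetition, $x_h=x_{h+p}$ with $h\ge0$, $p\ge1$ and $h+p$ least; then $h+p\le|X|\le M$, and $x_{n+p}=x_n$ for all $n\ge h$. Hence the indicator sequence $s_n=f(x_n)$ of $T^f(x)$ satisfies $s_{n+p}=s_n$ for $n\ge h$: it is eventually periodic with preperiod plus period at most $M$. Set $s_n=0$ for $n<0$. Multiplying the series by $1-q^p$ gives $\sum_n(s_n-s_{n-p})q^n$, and the terms with $n\ge h+p$ vanish because then $n-p\ge h$. So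
$$(1-q^p)\,T^f(x)_q=N(q):=\sum_{0\le n<h+p}(s_n-s_{n-p})q^n .\tag{1}$$
The polynomial $N$ has degree at most $M-1$ and coefficients in $\{-1,0,1\}$, so the absolute values of its coefficients sum to at most $M$. In the example $D=\{2\}$ above, $h=0$, $p=4=M$ and $N(q)=1+q$.

The next lemma says that two different sets on the list, with the same starting state, do not tie anywhere near $q=1$. That some interval works is clear, since a nonzero rational function has finitely many zeros. The lemma makes the interval explicit, using the fact that a nonzero *integer* is at least $1$ in absolute value.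

**Lemma 4.** Let $L=M2^{2M+1}$ and $\epsilon=1/L$. If $f,g$ are policies and $x\in X$ satisfies $T^f(x)\ne T^g(x)$, then $T^f(x)_q\ne T^g(x)_q$ for all $q\in(1-\epsilon,1)$.

*Proof.* **Step 1: reduce to an integer polynomial.** Take $(N,p)$ and $(N',p')$ as in (1) for $f$ and for $g$, both from $x$, and put
$$P(q)=N(q)(1-q^{p'})-N'(q)(1-q^{p}),\qquad T^f(x)_q-T^g(x)_q=\frac{P(q)}{(1-q^p)(1-q^{p'})}.\tag{2}$$
The two sets differ, so the two power series differ and $P\ne0$. Write $P=\sum_jp_jq^j$ with $p_j\in\mathbb Z$. Its degree is at most $(M-1)+M=2M-1$. Multiplying a polynomial by $1-q^{p}$ at most doubles the sum of the absolute values of its coefficients, so $\sum_j|p_j|\le2M+2M=4M$.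

**Step 2: expand at $q=1$.** The behavior near $q=1$ is visible in the variable $t=1-q$. Write $P(1-t)=\sum_ib_it^i$. The $b_i$ are integers, and since the coefficients of $(1-t)^j$ have absolute values summing to $2^j$,
$$\sum_i|b_i|\le\sum_j|p_j|2^j\le4M\cdot2^{2M-1}=L .$$

**Step 3: the lowest term beats the rest.** Let $b_k$ be the first nonzero coefficient. It is an integer, so $|b_k|\ge1$, and $\sum_{i>k}|b_i|\le L-1$. For $0<t<1/L$ we have $t<1$, so $t^i\le t^{k+1}$ for $i>k$, and
$$|P(1-t)|\ \ge\ t^k|b_k|-\sum_{i>k}|b_i|t^i\ \ge\ t^k\bigl(1-t(L-1)\bigr)\ >\ 0 .$$
By (2) the two generating functions differ at every $q\in(1-1/L,1)$. $\blacksquare$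

For $D=\{1\}$ and the two policies above, started at $\emptyset$, we have $N=1$, $p=2$, $N'=0$, $p'=1$, so $P(q)=1-q$ and $P(1-t)=t$.

## 6. The optimality equation at a fixed $q$

We now fix $q$ and show that the best set in $K(x)$ comes from a policy. The reason is that the tail of a walk from the state $x_n$ onward faces the same problem again, scaled by $q^n$.

**Lemma 5.** Fix $q\in(0,1)$ and let $V(x)=\sup_{S\in K(x)}S_q\in[0,1/(1-q)]$. Then
$$V(x)=\max_{a\in A(x)}\bigl(a+qV(x\cdot a)\bigr)\qquad\text{for all }x\in X.\tag{3}$$
Call $a\in A(x)$ *optimal at $x$* if it attains this maximum.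

(i) If $f$ is a policy and $f(x)$ is optimal at $x$ for every $x$, then $T^f(x)_q=V(x)$ for every $x$.

(ii) If $S\in K(x)$ and $S_q=V(x)$, then every action $a_n$ of $S$ is optimal at the state $x_n$ where it is taken.

*Proof.* **Step 1: equation (3), by splitting off the first action.** The family $K(x)$ is nonempty because every $A(y)$ is nonempty. The sets $S\in K(x)$ with first bit $a\in A(x)$ correspond bijectively to the sets $S''\in K(x\cdot a)$: delete the first bit and shift. Under this correspondence $S_q=a+qS''_q$. Taking the supremum over $S''$, and then the maximum over the one or two values of $a$, gives (3).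

**Step 2: claim (i), by iterating (3).** Let $(x_n)$ and $(a_n)$ be the states and actions of $T^f(x)$. Since $a_n=f(x_n)$ is optimal, $V(x_n)=a_n+qV(x_{n+1})$. Iterating $N$ times,
$$V(x)=\sum_{n<N}a_nq^n+q^NV(x_N).$$
Since $0\le V\le1/(1-q)$, the last term tends to $0$ as $N\to\infty$, and the sum tends to $T^f(x)_q$.

**Step 3: claim (ii), by squeezing.** Let $a$ be the first bit of $S$ and $S''\in K(x\cdot a)$ the shifted remainder. Then
$$V(x)=S_q=a+qS''_q\le a+qV(x\cdot a)\le V(x),$$
so all of these are equal. Equality on the right says that $a$ is optimal at $x$. Equality in the middle, with $q>0$, says that $S''_q=V(x\cdot a)$. So the same argument applies to $S''$ from the state $x\cdot a$, and induction gives the claim for all $n$. $\blacksquare$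

For $D=\{1\}$ one finds $V(\emptyset)=1/(1-q^2)$ and $V(\{1\})=q/(1-q^2)$. Equation (3) at $\emptyset$ reads $V(\emptyset)=\max\bigl(qV(\emptyset),\,1+qV(\{1\})\bigr)$, and indeed $1+q^2/(1-q^2)=1/(1-q^2)$; only action $1$ is optimal.

In every case some policy consists of optimal actions, because the maximum in (3) is attained. So for each $q$ the supremum is attained, and by a set on the finite list. What remains is that the policy may depend on $q$.

## 7. One policy for a whole interval, and the proof of Theorem 1

**Proposition 6.** Let $J\subseteq(0,1)$ be a nonempty open interval with the property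

> (∗) $T^f(x)_q\ne T^g(x)_q$ for all $q\in J$, whenever $f,g$ are policies and $x\in X$ satisfies $T^f(x)\ne T^g(x)$.

Then there is one policy $f^*$ such that $S'_q<T^{f^*}(x)_q$ for every $x\in X$, every $q\in J$ and every $S'\in K(x)$ with $S'\ne T^{f^*}(x)$.

Property (∗) says that there are no ties in $J$. For $D=\{3,5\}$, the point $q_*$ of Section 2 cannot lie in such an interval. Indeed both tying sets come from policies started at $\emptyset$. The even numbers never meet a state twice with different actions: the states after time $0$ are $\{1\},\{2\},\{1,3\},\{2,4\},\{1,3,5\},\{2,4\},\{1,3,5\},\dots$, with action $1$ exactly at $\emptyset$, $\{2\}$ and $\{2,4\}$. The set $G$ is the policy "use $1$ whenever it is allowed".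

*Proof.* Write $V_q$ for the function $V$ of Lemma 5 at the given $q$.

**Step 1: for each $q\in J$ there is exactly one optimal action at each state.** This is where strictness and uniqueness come from. Fix $q\in J$ and suppose that both actions are optimal at some $x$. Choose policies $f$ and $g$ made of optimal actions at all states, with $f(x)=1$ and $g(x)=0$. By Lemma 5(i), $T^f(x)_q=V_q(x)=T^g(x)_q$. But $0\in T^f(x)$ and $0\notin T^g(x)$, so $T^f(x)\ne T^g(x)$, contradicting (∗). Let $f_q$ be the policy of the unique optimal actions.

**Step 2: for each $q\in J$ and $x\in X$, the set $T^{f_q}(x)$ is the unique maximizer of $S\mapsto S_q$ on $K(x)$.** It is a maximizer by Lemma 5(i). If $S\in K(x)$ is any maximizer, then by Lemma 5(ii) all its actions are optimal, so at each state $x_n$ it uses $f_q(x_n)$; hence $S=T^{f_q}(x)$.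

**Step 3: the policy $f_q$ is the same for all $q\in J$.** For a policy $f$ let $J_f=\{q\in J:f_q=f\}$. These sets are disjoint and cover $J$. To show that they are closed in $J$, we describe them by weak inequalities among the finitely many functions $T^g(x)_q$:
$$J_f=\{q\in J:\ T^f(x)_q\ge T^g(x)_q\ \text{ for all }x\in X\text{ and all policies }g\}.\tag{4}$$
If $f_q=f$, then $T^f(x)_q=V_q(x)\ge T^g(x)_q$ by Lemma 5(i) and the definition of $V_q$, which gives the inclusion from left to right. Conversely, let $q$ lie in the right side. Taking $g=f_q$ gives $T^f(x)_q\ge V_q(x)$, hence $T^f(x)_q=V_q(x)$, for every $x$. By Lemma 5(ii) the first action of $T^f(x)$, which is $f(x)$, is optimal at $x$. This holds for every $x$, so $f=f_q$ by Step 1.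

Each $T^g(x)_q$ is a power series convergent on $(-1,1)$, so it is continuous in $q$, and (4) shows that each $J_f$ is closed in $J$. There are finitely many of them, so the complement of each one in $J$ is a finite union of closed sets and is closed too. Since $J$ is connected and nonempty, exactly one $J_f$ is nonempty, and it is all of $J$. Call this policy $f^*$. By Step 2 it has the required property. $\blacksquare$

*Proof of Theorem 1.* **Step 1: produce the set.** Use the encoding of Section 4. By Lemma 4 the interval $J=(1-\epsilon,1)$ with $\epsilon=1/(M2^{2M+1})$ satisfies (∗). It lies in $(0,1)$ because $\epsilon\le1/8$. Proposition 6, applied at the state $\emptyset$, gives the set $S=T^{f^*}(\emptyset)$. It belongs to $K(\emptyset)$, so it is $D$-avoiding, and $S'_q<S_q$ for all $q\in(1-\epsilon,1)$ and every $D$-avoiding $S'\ne S$. In particular $S$ dominates every $D$-avoiding set, so $S$ is a winner.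

**Step 2: uniqueness.** No $D$-avoiding set other than $S$ dominates $S$, so $S$ is $\preceq$-maximal. If $W\ne S$ is $D$-avoiding, then $W_q<S_q$ on $(1-\epsilon,1)$. So $S$ dominates $W$, and $W$ does not dominate $S$. Hence $W$ is neither a winner nor $\preceq$-maximal.

**Step 3: periodicity.** The set $S$ is of the form $T^f(x)$, so by Section 5 its indicator sequence is eventually periodic with preperiod plus period at most $M$. $\blacksquare$

The conjecture is therefore true.

## 8. Ultimately periodic $D$, and the rest of $(0,1)$

**Theorem 2.**

(a) The conclusion of Theorem 1 holds for every ultimately periodic (possibly infinite) set $D$ of positive integers. If $r,m\ge1$ are such that for all $j\ge r$: $j\in D\iff j+m\in D$, it holds with $M$ replaced by $2^{r-1+m}$.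

(b) For $D$ finite or ultimately periodic, there are finitely many points of $(0,1)$ such that on each complementary open interval $J$ a single $D$-avoiding set $S^J$ satisfies $S'_q<S^J_q$ for all $q\in J$ and all $D$-avoiding $S'\ne S^J$.

*Proof of (a).* **Step 1: choose states that remember enough.** For $D$ infinite the whole past matters, but the distant past matters only through residues mod $m$. Let $\bar D=\{j\bmod m:j\in D,\ j\ge r\}\subseteq\mathbb Z/m$. By periodicity, for $j\ge r$ we have $j\in D\iff j\bmod m\in\bar D$. As the state at time $n$ take the pair $(x,R)$ with
$$x=\{j\in\{1,\dots,r-1\}:n-j\in S\},\qquad R=\{j\bmod m:\ j\ge r,\ n-j\in S\}.$$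
Let $X$ consist of all pairs of a subset of $\{1,\dots,r-1\}$ and a subset of $\mathbb Z/m$, so $|X|=2^{r-1+m}$. The initial state is $(\emptyset,\emptyset)$.

**Step 2: allowed actions.** Action $0$ is always allowed. Action $1$ is allowed if and only if $x\cap D=\emptyset$ and $R\cap\bar D=\emptyset$. The first condition says that no $n-j$ with $j\in D$, $j\le r-1$, lies in $S$; the second says the same for $j\in D$, $j\ge r$. Together they say exactly that $n$ is at no forbidden distance from an earlier element of $S$.

**Step 3: the next state depends only on the state and the action.** The set $x$ is updated as in Section 4 with $d$ replaced by $r-1$. For $R$, the next value is $\{j\bmod m:j\ge r,\ (n+1)-j\in S\}$. Put $j=i+1$, so $i\ge r-1$ and $n-i\in S$. The values $i\ge r$ contribute $R+1$. The value $i=r-1$ contributes $r\bmod m$ precisely when $n-(r-1)\in S$; this means $r-1\in x$ if $r\ge2$, and it means $a=1$ if $r=1$. So the next $R$ is $R+1$, together with $r\bmod m$ in that case. Taking these formulas as the transition rule on all of $X$, we conclude that $K((\emptyset,\emptyset))$ is the family of $D$-avoiding sets.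

**Step 4: conclude.** Sections 5 and 6 and Proposition 6 used only that $X$ is finite with $|X|\le M$. So the proof of Theorem 1 applies word for word, with $M=2^{r-1+m}$ and initial state $(\emptyset,\emptyset)$. $\blacksquare$

As an example, let $D$ be the set of all odd positive integers. Then $r=1$, $m=2$, $\bar D=\{1\}$, and $M=4$. A set is $D$-avoiding when all its elements have the same parity, so the even numbers win. In terms of states, $x$ is always empty and $R$ goes $\emptyset\xrightarrow{1}\{1\}\xrightarrow{0}\{0\}\xrightarrow{1}\{1\}\xrightarrow{0}\cdots$.

*Proof of (b).* The aim is to remove all ties. Use the encoding of Section 4 or of part (a). There are finitely many triples $(f,g,x)$ with $T^f(x)\ne T^g(x)$. For each, the polynomial $P$ of (2) is nonzero, so it has finitely many zeros. Remove from $(0,1)$ all zeros of all these polynomials. On each complementary open interval $J$ property (∗) holds by (2), since $1-q^p$ and $1-q^{p'}$ do not vanish on $(0,1)$. Proposition 6, applied at the initial state, gives $S^J$. $\blacksquare$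

The set $S^J$ can depend on $J$. For $D=\{3,5\}$, Section 3 shows that $G$ is the strict optimum for all $q\in(0,1/2)$, while near $q=1$ the even numbers are strictly better than $G$.

## 9. An infinite $D$ without a winner

**Theorem 3.** There is an infinite set $D$ of positive integers with no winner. In fact there are two $D$-avoiding sets $A,B$ such that no $D$-avoiding set dominates both.

The plan is to choose two sets $A,B$ that overtake each other infinitely often as $q\to1^-$, and then to forbid every difference that does not occur inside $A$ or inside $B$. If $A$ and $B$ are sparse enough, this is so restrictive that every infinite $D$-avoiding set is a translate of a subset of $A$ or of $B$, and such a set cannot dominate both.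

**Step 1: the construction.** Let $c_0=0$ and $c_i=7^i$ for $i\ge1$. Define index sets $\mathcal A,\mathcal B$ with $\mathcal A\cup\mathcal B=\mathbb N$ and $\mathcal A\cap\mathcal B=\{0\}$: the index $0$ is in both, and an index $i\ge1$ with $k!\le i<(k+1)!$, $k\ge1$, is put in $\mathcal A$ if $k$ is even and in $\mathcal B$ if $k$ is odd. So $\mathcal A=\{0,2,3,4,5,24,\dots\}$ and $\mathcal B=\{0,1,6,7,\dots,23,120,\dots\}$. Let $A=\{c_i:i\in\mathcal A\}$, $B=\{c_i:i\in\mathcal B\}$, and
$$E=\{c_m-c_l:\ m>l,\ \{m,l\}\subseteq\mathcal A\text{ or }\{m,l\}\subseteq\mathcal B\},\qquad D=\{1,2,3,\dots\}\setminus E .$$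
Every $c_i$ is a multiple of $7$, so every element of $E$ is, and $D$ contains all positive integers not divisible by $7$; in particular $D$ is infinite. A set is $D$-avoiding if and only if all its positive differences lie in $E$. Hence $A$ and $B$ are $D$-avoiding.

**Step 2: differences of the $c_i$ determine their indices.** We need this to read off indices from equations between elements. Suppose $\sum_ik_ic_i=0$ is a finite sum with $k_i\in\mathbb Z$, $|k_i|\le3$ and $\sum_ik_i=0$. Then all $k_i=0$. Indeed, if $I\ge1$ were the largest index $\ge1$ with $k_I\ne0$, then
$$7^I\le|k_I|c_I\le3\sum_{1\le i<I}7^i=\frac{7^I-7}{2}<7^I,$$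
a contradiction. So $k_i=0$ for all $i\ge1$, and then $k_0=0$ because the $k_i$ sum to $0$.

Consequently, if two sums of two $c$'s are equal, or two sums of three $c$'s, then the multisets of indices are equal: subtract, and note that the multiplicities differ by at most $3$ and their differences sum to $0$. In particular, if $c_m-c_l=c_{m'}-c_{l'}$ with $m>l$ and $m'>l'$, then $c_m+c_{l'}=c_{m'}+c_l$, so $\{m,l'\}=\{m',l\}$ as multisets. Since $m\ne l$, this forces $m=m'$ and then $l=l'$. For example, $42=c_2-c_1$ has no other representation as such a difference, and $2\in\mathcal A$, $1\in\mathcal B$ are nonzero, so $42\notin E$ and $42\in D$.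

**Step 3: in an infinite $D$-avoiding set, any two difference pairs share a coordinate.** Let $S=\{s_0<s_1<\cdots\}$ be infinite and $D$-avoiding. For $i\ge1$ write $s_i-s_0=c_{m_i}-c_{l_i}$ with $m_i>l_i$, which is possible because the difference lies in $E$. The pairs $(m_i,l_i)$ are distinct, as the differences are. We claim that for $1\le i<j$ we have $m_i=m_j$ or $l_i=l_j$. Write $s_j-s_i=c_m-c_l$ with $m>l$. Since $s_j-s_i=(s_j-s_0)-(s_i-s_0)$,
$$c_{m_j}+c_{l_i}+c_l=c_{l_j}+c_{m_i}+c_m ,$$
so $\{m_j,l_i,l\}=\{l_j,m_i,m\}$ as multisets, by Step 2. As $m_j\ne l_j$, either $m_j=m_i$, as claimed, or $m_j=m$. In the latter case, cancel this common element: $\{l_i,l\}=\{l_j,m_i\}$. As $l_i\ne m_i$, we get $l_i=l_j$.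

**Step 4: all pairs share the same second coordinate.** This turns the pairwise statement into a description of $S$. At most $m_1$ of the pairs have first coordinate $m_1$, because the second coordinate is smaller than the first. So infinitely many pairs have $m_i\ne m_1$. By Step 3, compared with the pair $(m_1,l_1)$, they all have $l_i=l_1$; being distinct, they have distinct first coordinates. A pair with second coordinate different from $l_1$ would have to share its first coordinate with every one of these infinitely many pairs, which is impossible. So $l_i=l_1=:l$ for all $i\ge1$, and $s_i=s_0-c_l+c_{m_i}$. Therefore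
$$S=u+\{c_i:i\in I\},\qquad u=s_0-c_l\in\mathbb Z,\qquad I=\{l\}\cup\{m_i:i\ge1\}.$$

**Step 5: $I$ lies in one of the two classes.** For two indices $a>b$ in $I$, the difference $c_a-c_b$ is a difference of $S$, so it lies in $E$, so it equals $c_{a'}-c_{b'}$ with $a'>b'$ both in $\mathcal A$ or both in $\mathcal B$. By Step 2, $(a,b)=(a',b')$. So any two indices in $I$ lie both in $\mathcal A$ or both in $\mathcal B$. Since $\mathcal A\cap\mathcal B=\{0\}$, the set $I$ cannot contain a nonzero element of $\mathcal A$ and a nonzero element of $\mathcal B$. As $0$ is in both classes, $I\subseteq\mathcal A$ or $I\subseteq\mathcal B$. Since $S_q=q^u\sum_{i\in I}q^{c_i}$, we obtain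
$$S_q\le q^uA_q\ \text{ for all } q\in(0,1),\qquad\text{or}\qquad S_q\le q^uB_q\ \text{ for all } q\in(0,1).\tag{5}$$
Here $u$ may be negative, but it is a constant, so $q^u\to1$ as $q\to1^-$.

**Step 6: $A$ and $B$ overtake each other.** At $q=1-7^{-N}$, $N\ge1$, the generating functions nearly count indices up to $N$. For $i=0$ the term $q^{c_0}$ is $1$. For $1\le i\le N$, Bernoulli's inequality gives $1-7^{i-N}\le q^{c_i}\le1$, and $\sum_{1\le i\le N}7^{i-N}<7/6<2$. For $i>N$, the inequality $1-y\le e^{-y}$ gives $q^{c_i}\le e^{-7^{i-N}}$, and these terms sum to at most $\sum_{j\ge1}e^{-7j}<1$. Hence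
$$\bigl|A_q-\#(\mathcal A\cap[0,N])\bigr|\le2,\qquad \bigl|B_q-\#(\mathcal B\cap[0,N])\bigr|\le2 .$$
Take $N=(k+1)!-1$. If $k$ is even, then $\mathcal A\cap[0,N]$ contains all $i$ with $k!\le i<(k+1)!$, so it has at least $(k+1)!-k!=k\cdot k!$ elements. Also $\mathcal B\cap[0,N]\subseteq\{0,1,\dots,k!-1\}$ has at most $k!$ elements. So at this $q$
$$\frac{A_q}{B_q}\ge\frac{k\cdot k!-2}{k!+2},$$
which tends to infinity with $k$. If $k$ is odd, the roles of $\mathcal A$ and $\mathcal B$ are exchanged. Therefore
$$\limsup_{q\to1^-}\frac{A_q}{B_q}=\limsup_{q\to1^-}\frac{B_q}{A_q}=\infty .\tag{6}$$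

**Step 7: no $D$-avoiding set dominates both.** Suppose a $D$-avoiding set $S$ dominates $A$ and $B$. Since $A$ is infinite, $A_q\to\infty$ as $q\to1^-$, so $S_q\to\infty$ and $S$ is infinite. Thus (5) applies. If $S_q\le q^uA_q$ on $(0,1)$, then $B_q\le S_q\le q^uA_q$ for $q$ near $1$, and so
$$\limsup_{q\to1^-}\frac{B_q}{A_q}\le\lim_{q\to1^-}q^u=1,$$
which contradicts (6). If $S_q\le q^uB_q$, exchange $A$ and $B$. A winner for $D$ would dominate both $A$ and $B$, so there is none. $\blacksquare$
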